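\title{The subrack lattice of a finite group does not detect monomiality}

\begin{abstract}
A finite group $G$ is a rack under conjugation, and its subracks form a lattice $\mathcal R(G)$. We show that the isomorphism type of $\mathcal R(G)$ does not determine whether $G$ is monomial. For every prime $p$ we construct groups $G$ and $H$ that are isomorphic as racks, such that every section of $G$ is monomial and $H$ is not monomial; the smallest pair has order $2560$. The mechanism is a criterion for a central extension $H$ of $Q$ by $Z$ to have the same subrack lattice as $Q\times Z$: this happens exactly when no nonidentity element of $Z$ is a commutator in $H$.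
\end{abstract}

\section{Introduction}\label{sec:intro}

All groups in this paper are finite, and all representations and characters are complex.

A \emph{rack} is a set with a binary operation $\triangleright$ such that $a\triangleright(b\triangleright c)=(a\triangleright b)\triangleright(a\triangleright c)$ for all $a,b,c$, and such that for all $a,c$ there is a unique $b$ with $a\triangleright b=c$. A group $G$ is a rack under conjugation, $a\triangleright b=aba^{-1}$. A \emph{subrack} of $G$ is a subset, possibly empty, that is a rack under $\triangleright$. Since $b\mapsto a\triangleright b$ is injective and $G$ is finite, the subracks are exactly the subsets closed under $\triangleright$. Subgroups, unions of conjugacy classes and sets of pairwise commuting elements are examples. An intersection of subracks is a subrack, so the subracks, ordered by inclusion, form a lattice $\mathcal R(G)$ with minimum $\emptyset$ and maximum $G$; the join of two subracks is the smallest subrack containing both.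

The lattice $\mathcal R(G)$ forgets the multiplication of $G$ and keeps a shadow of its conjugation action. It does not determine $G$: if $G$ is abelian, every subset is a subrack, so all abelian groups of order $n$ have the same lattice. It still determines a good deal. By results of Heckenberger, Shareshian and Welker, the isomorphism type of $\mathcal R(G)$ determines whether $G$ is supersolvable and whether $G$ is solvable.

A representation is \emph{monomial} if it is induced from a linear (one-dimensional) representation of a subgroup, a character is monomial if it is afforded by a monomial representation, and a group is \emph{monomial} if all its irreducible representations are monomial. The class of monomial groups lies between the supersolvable and the solvable groups. This leads to the following question, which we take from Kayacan~\cite{Kayacan}.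

\medskip
\noindent\textbf{Question.} \emph{If $G$ is a monomial group and $H$ is a group with $\mathcal R(G)\cong\mathcal R(H)$ as posets, must $H$ be monomial?}
\medskip

Since the lattice recognizes the two neighboring classes, one might expect it to recognize this one too. It does not. A \emph{section} of a group is a quotient of one of its subgroups.

\begin{theorem}\label{thm:main}
Let $p$ be a prime, let $m\ge 2$, and let $r$ be a prime such that the multiplicative order of $p$ modulo $r$ is exactly $2m$. There are groups $G$ and $H$ of order $p^{4m+1}r$ such that
\begin{enumerate}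
\item[(1)] $G$ and $H$ are isomorphic as racks, hence $\mathcal R(G)\cong\mathcal R(H)$;
\item[(2)] $G$ is monomial, and in fact every section of $G$ is monomial;
\item[(3)] $H$ is not monomial: it has a non-monomial irreducible character of degree $p^m$.
\end{enumerate}
\end{theorem}

A pair $(m,r)$ exists for every prime $p$. Take $m=2$ and let $r$ be an odd prime divisor of $p^2+1$. There is one: for $p=2$ take $r=5$, and for odd $p$ the number $p^2+1$ exceeds $2$ and is congruent to $2$ modulo $4$. Since $p^2\equiv-1\not\equiv 1\pmod r$, the order of $p$ modulo $r$ is $4$. So the answer to the Question is negative, with a pair of order $p^9r$ for each $p$. The smallest of these pairs has $p=2$, $r=5$ and order $2^9\cdot5=2560$; we do not claim that it is the smallest counterexample overall.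

To see where such a pair can come from, consider what the rack structure is certain to retain. The permutations $b\mapsto a\triangleright b$ of $G$ form the group of inner automorphisms, which is isomorphic to $G/Z(G)$, and a rack isomorphism $\Phi$ conjugates the permutation given by $a$ to the one given by $\Phi(a)$. Hence groups that are isomorphic as racks have the same order and isomorphic central quotients. Solvability can be read from $G/Z(G)$, and so can supersolvability, because every subgroup of $Z(G)$ is normal in $G$. Monomiality cannot (Example~\ref{ex:Q8}). We therefore compare two central extensions of one monomial group $Q$ by one abelian group $Z$: the direct product $Q\times Z$, which is monomial, and a second extension $H$, which should not be. The next theorem says when the lattice fails to tell them apart. We write $k(X)$ for the number of conjugacy classes of a group $X$.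

\begin{theorem}\label{thm:ext}
Let $\pi\colon H\to Q$ be a surjective homomorphism of finite groups with central kernel $Z$. The following are equivalent:
\begin{enumerate}
\item[(a)] if $\pi(g)$ and $\pi(h)$ commute in $Q$, then $g$ and $h$ commute in $H$;
\item[(b)] $H$ and $Q\times Z$ are isomorphic as racks;
\item[(c)] $\mathcal R(H)\cong\mathcal R(Q\times Z)$;
\item[(d)] $k(H)=|Z|\,k(Q)$.
\end{enumerate}
\end{theorem}

Put $[g,h]=ghg^{-1}h^{-1}$, and let $X'$ denote the subgroup of $X$ generated by all commutators. The elements $\pi(g)$ and $\pi(h)$ commute exactly when $[g,h]\in Z$, so (a) says that \emph{no nonidentity element of $Z$ is a commutator in $H$}. On the other hand, Lemma~\ref{lem:stem} shows that $H$ inherits monomiality from $Q$ unless $Z$ meets $H'$ nontrivially. The construction lives in the gap between these two conditions: $Z$ consists of products of commutators but contains no nontrivial commutator.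

We prove Theorem~\ref{thm:ext} in Section~\ref{sec:ext} and collect the character theory in Section~\ref{sec:mon}. Section~\ref{sec:F16} shows the idea in the case of order $2560$, Section~\ref{sec:constr} constructs $G$ and $H$ in general, and Section~\ref{sec:proof} proves their three properties.

\section{Central extensions and the conjugation rack}\label{sec:ext}

The implication (c)$\Rightarrow$(d) requires group-theoretic information from a bare poset. The following lemma extracts it.

\begin{lemma}\label{lem:lattice}
If $\mathcal R(X)\cong\mathcal R(Y)$ for groups $X$ and $Y$, then $|X|=|Y|$ and $k(X)=k(Y)$.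
\end{lemma}

\begin{proof}
Each singleton $\{a\}$ is a subrack because $a\triangleright a=a$. So the atoms of $\mathcal R(X)$, its minimal nonempty elements, are the singletons, and the number of atoms below a subrack is its cardinality. Let $a\ne b$ in $X$. The equation $aba^{-1}=a$ would give $b=a$, so if $\{a,b\}$ is a subrack then $aba^{-1}=b$; conversely two commuting elements form a subrack. Thus $a$ and $b$ commute if and only if the join of $\{a\}$ and $\{b\}$ has exactly two atoms below it. A poset isomorphism preserves atoms and joins, so it induces a bijection $X\to Y$ that preserves and reflects commutation. The number of ordered commuting pairs in $X$ is $\sum_{x}|C_X(x)|=|X|\,k(X)$, since the elements of one conjugacy class contribute $|X|$ in total. Hence $|X|=|Y|$ and $|X|k(X)=|Y|k(Y)$.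
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:ext}]
(a)$\Rightarrow$(b). The first coordinate of a rack isomorphism $H\to Q\times Z$ will be $\pi$. Conjugation in $Q\times Z$ does not change the second coordinate, so the second coordinate must be constant on the classes of $H$, and this can only give a bijection if $\pi$ is injective on each class. That is what (a) provides. Suppose $\pi(gxg^{-1})=\pi(hxh^{-1})$. Then $\pi(h^{-1}g)$ commutes with $\pi(x)$, so $h^{-1}g$ commutes with $x$ by (a), and $gxg^{-1}=hxh^{-1}$. Since $\pi$ is surjective, it maps the class of $x$ onto the class of $\pi(x)$, hence bijectively.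

Let $C$ be a class of $Q$. The set $\pi^{-1}(C)$ has $|Z|\,|C|$ elements and is a union of classes of $H$, each with $|C|$ elements, so it consists of exactly $|Z|$ classes. For each $C$, label these classes bijectively, in any way, by the elements of $Z$, and let $\ell(x)\in Z$ be the label of the class of $x$. Define
\[
\Phi\colon H\to Q\times Z,\qquad \Phi(x)=(\pi(x),\ell(x)).
\]
If $\Phi(x)=\Phi(y)$, then $x$ and $y$ lie over the same class of $Q$ and have the same label, so they are conjugate in $H$, and $\pi(x)=\pi(y)$ gives $x=y$. As $|H|=|Q|\,|Z|$, the map $\Phi$ is bijective. Since $\ell$ is constant on classes and $Z$ is abelian,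
\[
\Phi(x\triangleright y)=\bigl(\pi(x)\triangleright\pi(y),\,\ell(y)\bigr)=\bigl(\pi(x)\triangleright\pi(y),\,\ell(x)\triangleright\ell(y)\bigr)=\Phi(x)\triangleright\Phi(y).
\]

(b)$\Rightarrow$(c). A rack isomorphism maps subracks bijectively to subracks and preserves inclusion in both directions.

(c)$\Rightarrow$(d). The classes of $Q\times Z$ are the sets $C\times\{z\}$ with $C$ a class of $Q$ and $z\in Z$. Lemma~\ref{lem:lattice} gives $k(H)=k(Q\times Z)=|Z|\,k(Q)$.

(d)$\Rightarrow$(a). The map $\pi\times\pi$ has fibers of size $|Z|^2$, so exactly $|Z|^2|Q|k(Q)$ pairs in $H\times H$ lie over commuting pairs of $Q$. Among them are the $|H|k(H)$ commuting pairs of $H$. Since $|H|=|Z|\,|Q|$, condition (d) says that the two numbers are equal, so every pair lying over a commuting pair of $Q$ commutes.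
\end{proof}

The proof uses that $Z$ is abelian in (a)$\Rightarrow$(b) and (c)$\Rightarrow$(d). Some hypothesis on the kernel is needed: if $Z$ is nonabelian, the projection $Q\times Z\to Q$ satisfies (b) but not (a).

\begin{example}\label{ex:twelve}
Let $H=\langle s,t\mid s^3=t^4=1,\ tst^{-1}=s^{-1}\rangle$, of order $12$, and let $Z=\langle t^2\rangle$. Then $Z$ is central and $H/Z\cong S_3$. All commutators lie in $\langle s\rangle$, because $H/\langle s\rangle$ is cyclic, and $\langle s\rangle\cap Z=1$. So (a) holds, and $H$ is isomorphic as a rack to $S_3\times C_2$, a group with no element of order $4$.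
\end{example}

In this example (a) holds because $Z\cap H'=1$. The next section shows that extensions of this kind cannot answer the Question.

\section{Monomial characters}\label{sec:mon}

Let $\operatorname{Irr}(X)$ be the set of irreducible characters of $X$. For a character $\tau$ of a subgroup $U\le X$, the induced character is
\begin{equation}\label{eq:ind}
(\operatorname{Ind}_U^X\tau)(g)=\sum_{t\in T}\tau^\circ(t^{-1}gt),
\end{equation}
where $T$ is a set of representatives of the cosets $tU$, chosen with $1\in T$, and $\tau^\circ$ equals $\tau$ on $U$ and $0$ elsewhere. Its degree is $|X:U|\,\tau(1)$. It does not change when the pair $(U,\tau)$ is conjugated in $X$, and induction is transitive. By Schur's lemma, if $\chi\in\operatorname{Irr}(X)$ and $Z$ is a central subgroup, there is a linear character $\lambda$ of $Z$ with $\chi(zg)=\lambda(z)\chi(g)$ for all $z\in Z$ and $g\in X$; we say that $\chi$ \emph{lies over} $\lambda$.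

A semidirect product $B\rtimes A$ with $B\neq1\neq A$ is a \emph{Frobenius group with kernel $B$} and complement $A$ if each nonidentity element of $A$ fixes only the identity of $B$. We use three facts from Isaacs~\cite{Isaacs}.
\begin{enumerate}
\item[(F1)] Every $p$-group is monomial \cite[Cor.~6.14]{Isaacs}.
\item[(F2)] Every irreducible character of a Frobenius group with kernel $B$ either contains $B$ in its kernel or is induced from an irreducible character of $B$ \cite[Thm.~6.34]{Isaacs}.
\item[(F3)] If $E\trianglelefteq L$ with $L/E$ cyclic, and $\theta\in\operatorname{Irr}(E)$ is invariant under conjugation by $L$, then $\theta=\chi|_E$ for some $\chi\in\operatorname{Irr}(L)$ \cite[Cor.~11.22]{Isaacs}.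
\end{enumerate}

\begin{lemma}\label{lem:quot}
Let $N\trianglelefteq K$ and $\chi\in\operatorname{Irr}(K/N)$. Then $\chi$ is monomial as a character of $K/N$ if and only if it is monomial as a character of $K$. In particular, quotients of monomial groups are monomial.
\end{lemma}

\begin{proof}
If $N\le U\le K$ and $\tau$ is a linear character of $U/N$, then the cosets of $U$ in $K$ correspond to those of $U/N$ in $K/N$, and \eqref{eq:ind} gives the same function whether we induce from $U/N$ to $K/N$ or from $U$ to $K$. It remains to show that if $\chi=\operatorname{Ind}_U^K\tau$ with $\tau$ linear, then $N\le U$ and $\tau|_N=1$. For $n\in N$ we have $\chi(n)=\chi(1)=|K:U|$. The sum \eqref{eq:ind} has $|K:U|$ terms of absolute value at most $1$, so every term equals $1$. The term $t=1$ gives $n\in U$ and $\tau(n)=1$.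
\end{proof}

\begin{lemma}\label{lem:stem}
Let $Z$ be a central subgroup of $H$ with $Z\cap H'=1$. If $H/Z$ is monomial, then $H$ is monomial. In particular, the direct product of a monomial group and an abelian group is monomial.
\end{lemma}

\begin{proof}
Let $\chi\in\operatorname{Irr}(H)$ lie over $\lambda\in\operatorname{Irr}(Z)$. Since $Z$ embeds in the abelian group $H/H'$, and a linear character of a subgroup of an abelian group extends to the whole group, $\lambda$ extends to a linear character $\eta$ of $H$. Then $\chi\overline{\eta}$ is irreducible with $Z$ in its kernel, so by Lemma~\ref{lem:quot} it equals $\operatorname{Ind}_U^H\tau$ with $\tau$ linear. Multiplying \eqref{eq:ind} by $\eta(g)=\eta(t^{-1}gt)$ gives $\chi=\operatorname{Ind}_U^H(\eta|_U\,\tau)$. For $H=X\times C$ with $C$ abelian, take $Z=C$ and note that $H'=X'\times 1$.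
\end{proof}

\begin{lemma}\label{lem:frob}
Let $B$ be a $p$-group and $A$ an abelian group acting on $B$ so that each nonidentity element of $A$ fixes only the identity. Then $B\rtimes A$ is monomial.
\end{lemma}

\begin{proof}
If $B=1$ the group is abelian, and if $A=1$ we apply (F1). Otherwise let $\chi\in\operatorname{Irr}(B\rtimes A)$ and apply (F2). If $B\le\ker\chi$, then $\chi$ is an irreducible character of the abelian group $A$, hence linear. If $\chi$ is induced from $\varphi\in\operatorname{Irr}(B)$, then $\varphi$ is monomial by (F1), and so is $\chi$ by transitivity of induction.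
\end{proof}

\begin{example}\label{ex:Q8}
Let $L=Q_8\rtimes\langle\sigma\rangle$, where $\sigma$ has order $3$ and permutes $i,j,k$ cyclically, and let $Z=\{\pm1\}$. The quotient $L/Z=(C_2\times C_2)\rtimes C_3\cong A_4$ is monomial by Lemma~\ref{lem:frob}, and so is $A_4\times C_2$ by Lemma~\ref{lem:stem}. But $L$ is not monomial. The unique irreducible character of degree $2$ of $Q_8$ is invariant, so it extends to $L$ by (F3), and a monomial character of degree $2$ requires a subgroup of index $2$, that is, a nontrivial homomorphism $L\to\{\pm1\}$. Such a map kills $\sigma$ and sends the conjugate elements $i,j,k$ to one value $\varepsilon$, and $ij=k$ forces $\varepsilon^2=\varepsilon$, so it is trivial. As $A_4$ has trivial center, both $L$ and $A_4\times C_2$ have central quotient $A_4$. They do not answer the Question: $[i,j]=-1$, so condition (a) of Theorem~\ref{thm:ext} fails and the two lattices are not isomorphic.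
\end{example}

\section{The idea, over the field with sixteen elements}\label{sec:F16}

In Example~\ref{ex:Q8} the obstruction to monomiality comes from a $p$-group $E$ with center $Z\cong\mathbb F_p$, where $V=E/Z$ is an $\mathbb F_p$-vector space, commutators are given by a nondegenerate alternating form $\omega\colon V\times V\to\mathbb F_p$, and a cyclic group $A=\langle\sigma\rangle$ fixes $Z$ and acts irreducibly on $V$. The defect is that every element of $Z$ is a commutator. To repair it we give commutators a second coordinate. We enlarge $E$ to a group $P$ with a further central subgroup $N$ and $P/N=E$, so that elements over $x,y\in V$ have commutator $(\gamma(x,y),\omega(x,y))\in N\times Z$. The group $H=P\rtimes A$ still has the quotient $E\rtimes A$. We ask for: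
\begin{enumerate}
\item[(R1)] $V$ has no $A$-invariant subgroup other than $0$ and $V$, and $\omega$ is $A$-invariant; this will make $E\rtimes A$ non-monomial.
\item[(R2)] $\gamma\colon V\times V\to N$ is alternating, bilinear and $A$-equivariant, and $\gamma(x,y)=0$ implies $\omega(x,y)=0$; then no commutator in $P$ is a nonidentity element of $Z$.
\item[(R3)] $A$ has prime order and fixes no nonzero element of $V$ or $N$; then $H/Z$ is monomial by Lemma~\ref{lem:frob}.
\end{enumerate}

This is impossible when $\dim V=2$, as for $Q_8$. An alternating bilinear map on a plane is determined by its value on a basis, so $\gamma(x,y)=\omega(x,y)\,n_0$ for some $n_0\in N$. Equivariance of $\gamma$ and invariance of $\omega$ show that $A$ fixes $n_0$, so $\gamma=0$ by (R3), contrary to (R2). A nondegenerate alternating form needs even dimension, so we try $\dim V=4$.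

Let $V=N=\mathbb F_{16}$, let $\zeta\in\mathbb F_{16}$ have order $5$, so that $1+\zeta+\zeta^2+\zeta^3+\zeta^4=0$, and let $\sigma$ act on $V$ as multiplication by $\zeta$. The orbits on $V\setminus\{0\}$ have size $5$, so an invariant subgroup has order congruent to $1$ modulo $5$; among $1,2,4,8,16$ this leaves $1$ and $16$. Put
\[
\gamma(x,y)=xy^2+x^2y=xy(x+y).
\]
It is biadditive because squaring is additive, and it vanishes only if $x=0$, $y=0$ or $x=y$, in which cases every alternating form vanishes. Also $\gamma(\zeta x,\zeta y)=\zeta^3\gamma(x,y)$, so we let $\sigma$ act on $N$ as multiplication by $\zeta^3\ne1$. This gives (R2) and (R3). For the form, let $\operatorname{Tr}(u)=u+u^2+u^4+u^8\in\mathbb F_2$ and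
\[
\omega(x,y)=\operatorname{Tr}(\nu xy^4),\qquad \nu=\zeta+\zeta^4 .
\]
It is invariant because $\zeta\cdot\zeta^4=1$. It is alternating: $\nu^4=\nu$ and $(x^5)^4=x^5$, so $u=\nu x^5$ lies in $\mathbb F_4$, where $\operatorname{Tr}(u)=u+u^2+u+u^2=0$. Since $\operatorname{Tr}(1)=0$ and $\operatorname{Tr}(\zeta^i)=\zeta+\zeta^2+\zeta^3+\zeta^4=1$ for $i\not\equiv0\pmod 5$,
\[
\omega(\zeta^i,\zeta^j)=\operatorname{Tr}(\zeta^{i-j+1})+\operatorname{Tr}(\zeta^{i-j-1})=
\begin{cases}1,& i-j\equiv\pm1\pmod 5,\\ 0,&\text{otherwise.}\end{cases}
\]
So $\omega$ pairs $1,\zeta,\dots,\zeta^4$ along the edges of a pentagon. The set of $x$ with $\omega(x,\cdot)=0$ is an invariant subgroup other than $V$, hence $0$, and $\omega$ is nondegenerate.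

The generator $(0,1)$ of $Z$ is not a value of $(\gamma,\omega)$. It is, however, the sum of the five values around the pentagon:
\begin{equation}\label{eq:pentagon}
\sum_{k=0}^{4}\bigl(\gamma(\zeta^k,\zeta^{k+1}),\,\omega(\zeta^k,\zeta^{k+1})\bigr)=\Bigl(\zeta(1+\zeta)\sum_{k=0}^4\zeta^{3k},\ 5\cdot 1\Bigr)=(0,1).
\end{equation}
Thus in a group $P$ of order $16\cdot16\cdot2$ with these commutators, the generator of $Z$ is a product of five commutators but is not a commutator. Finally, we shall find an irreducible character of degree $4$ of the group $E\rtimes A$ of order $32\cdot5$. If it were monomial, a subgroup of index $4$ containing $A$ would meet $E$ in an $A$-invariant subgroup of order $8$, whose image in $V$ has order $4$ or $8$, and no such invariant subgroup exists.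

\section{The groups $G$ and $H$}\label{sec:constr}

Fix $p,m,r$ as in Theorem~\ref{thm:main} and let $F$ be the field with $p^{2m}$ elements. Since $r$ divides $p^{2m}-1$, we have $r\ne p$, and the cyclic group $F^\times$ contains an element $\zeta$ of order $r$. The hypothesis on the order of $p$ enters through the next lemma.

\begin{lemma}\label{lem:arith}
\begin{enumerate}
\item[(i)] $\zeta^{1+p^m}=1$.
\item[(ii)] $\zeta^{1+p}\ne1$.
\item[(iii)] The only additive subgroups $D$ of $F$ with $\zeta D\subseteq D$ are $0$ and $F$.
\end{enumerate}
\end{lemma}

\begin{proof}
(i) The prime $r$ divides $(p^m-1)(p^m+1)$ but not $p^m-1$.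

(ii) Since $2m>2$, the prime $r$ does not divide $p^2-1$, so it does not divide $p+1$.

(iii) The set of $t\in F$ with $tD\subseteq D$ is a subring containing $\zeta$, so it contains the subfield $\mathbb F_p[\zeta]$. If this subfield has $p^k$ elements, then $r\mid p^k-1$, so $2m\mid k$ and the subfield is $F$. Hence $D\supseteq Fd=F$ as soon as $D$ contains some $d\neq0$.
\end{proof}

To realize prescribed commutators we use the following construction. Let $V$ and $W$ be abelian groups and $f\colon V\times V\to W$ a biadditive map. On $V\times W$ define $(x,w)(y,w')=(x+y,\,w+w'+f(x,y))$. This product is associative because $f(x,y)+f(x+y,u)$ and $f(y,u)+f(x,y+u)$ both equal $f(x,y)+f(x,u)+f(y,u)$. The identity is $(0,0)$, and the inverse of $(x,w)$ is $(-x,-w+f(x,x))$. The elements $(0,w)$ are central. For $g=(x,w)$ and $h=(y,w')$, the products $gh$ and $hg$ differ only in the terms $f(x,y)$ and $f(y,x)$, and $gh=[g,h]\,hg$, so $[g,h]=(0,f(x,y)-f(y,x))$. For odd $p$ one could obtain an alternating map as commutator map by taking $f$ to be half of it. To include $p=2$, we instead write $\gamma$ and $\omega$ from the start in the form $f(x,y)-f(y,x)$.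

Let $\operatorname{Tr}(u)=u+u^p+\dots+u^{p^{2m-1}}$ be the trace from $F$ to $\mathbb F_p$. It is $\mathbb F_p$-linear, satisfies $\operatorname{Tr}(u^p)=\operatorname{Tr}(u)$, and is onto $\mathbb F_p$, since a nonzero polynomial of degree less than $|F|$ does not vanish on all of $F$. Choose $\mu\in F\setminus\mathbb F_{p^m}$ and define
\[
\beta(x,y)=\operatorname{Tr}(\mu xy^{p^m}),\qquad \omega(x,y)=\beta(x,y)-\beta(y,x),\qquad \gamma(x,y)=xy^p-x^py .
\]
These maps are $\mathbb F_p$-bilinear. The exponent $p^m$ is chosen so that Lemma~\ref{lem:arith}(i) gives $\beta(\zeta x,\zeta y)=\beta(x,y)$. The choice of $\mu$ is what makes $\omega$ nonzero.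

\begin{lemma}\label{lem:forms}
\begin{enumerate}
\item[(i)] For each $x\ne0$ in $F$, the map $y\mapsto\omega(y,x)$ is onto $\mathbb F_p$.
\item[(ii)] If $\gamma(x,y)=0$, then $\omega(x,y)=0$.
\end{enumerate}
\end{lemma}

\begin{proof}
(i) Raising the argument of the trace to the power $p^m$ and using $x^{p^{2m}}=x$ gives $\beta(y,x)=\operatorname{Tr}(\mu yx^{p^m})=\operatorname{Tr}(\mu^{p^m}xy^{p^m})$. Hence $\omega(x,y)=\operatorname{Tr}(\nu xy^{p^m})$ for all $x,y$, with $\nu=\mu-\mu^{p^m}$, and $\nu\neq0$ because $\mu\notin\mathbb F_{p^m}$. For $x\ne0$, the element $\nu yx^{p^m}$ runs through $F$ as $y$ does, and $\operatorname{Tr}$ is onto.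

(ii) If $x=0$, then $\omega(x,y)=0$. If $x\ne0$, write $y=tx$ with $t\in F$. Then $0=\gamma(x,tx)=x^{p+1}(t^p-t)$, so $t\in\mathbb F_p$ and $\omega(x,tx)=t\beta(x,x)-t\beta(x,x)=0$.
\end{proof}

For $p=2$, $m=2$, $r=5$ and $\mu=\zeta$, these are the maps of Section~\ref{sec:F16}. Apply the construction with $f(x,y)=(xy^p,\beta(x,y))$. It gives the group $P=F\times F\times\mathbb F_p$ of order $p^{4m+1}$ with product
\[
(x,a,c)(y,b,d)=\bigl(x+y,\ a+b+xy^p,\ c+d+\beta(x,y)\bigr),
\]
in which the elements $(0,a,c)$ are central and
\begin{equation}\label{eq:comm}
[(x,a,c),(y,b,d)]=\bigl(0,\ \gamma(x,y),\ \omega(x,y)\bigr).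
\end{equation}
Define $\sigma(x,a,c)=(\zeta x,\zeta^{1+p}a,c)$. Since $(\zeta x)(\zeta y)^p=\zeta^{1+p}xy^p$ and $\beta(\zeta x,\zeta y)=\beta(x,y)$, the bijection $\sigma$ is an automorphism of $P$, and it has order $r$. Let $A=\langle\sigma\rangle$ and $H=P\rtimes A$, so that $\sigma u\sigma^{-1}=\sigma(u)$ for $u\in P$. The subgroups
\[
Z=\{(0,0,c):c\in\mathbb F_p\},\qquad N=\{(0,a,0):a\in F\}
\]
are central in $P$ and $A$-invariant, hence normal in $H$, and $Z\cong C_p$ is central in $H$ because $\sigma$ fixes it. The two quotients are
\[
Q=H/Z=P_0\rtimes A,\qquad L=H/N=E\rtimes A,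
\]
where $P_0=P/Z=F\times F$ has product $(x,a)(y,b)=(x+y,\,a+b+xy^p)$ and action $\sigma(x,a)=(\zeta x,\zeta^{1+p}a)$, and $E=P/N=F\times\mathbb F_p$ has product $(x,c)(y,d)=(x+y,\,c+d+\beta(x,y))$ and action $\sigma(x,c)=(\zeta x,c)$. Finally let
\[
G=Q\times Y,\qquad Y\cong C_p .
\]
Then $|G|=|H|=p^{4m+1}r$.

\section{Proof of Theorem~\ref{thm:main}}\label{sec:proof}

The three parts of the theorem are Propositions~\ref{prop:rack}, \ref{prop:G} and~\ref{prop:H}.

\begin{proposition}\label{prop:rack}
The groups $G$ and $H$ are isomorphic as racks.
\end{proposition}

\begin{proof}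
Since $G\cong Q\times Z$, Theorem~\ref{thm:ext} reduces the claim to the following: if $g,h\in H$ and $z=[g,h]$ lies in $Z$, then $z=1$.

Suppose $g,h\in P$, with first coordinates $x$ and $y$. By \eqref{eq:comm}, $\gamma(x,y)=0$, so $\omega(x,y)=0$ by Lemma~\ref{lem:forms}(ii), and $z=1$.

Suppose $h\notin P$. Formula \eqref{eq:comm} does not apply, and we show instead that $g$ and $h$ lie in an abelian subgroup, the centralizer of an element of order $r$. Let $e=p^{4m+1}$ and $s=h^e$. The image of $h$ in $H/P\cong C_r$ is nontrivial and $r\nmid e$, so $s\neq1$; also $s^r=h^{|H|}=1$. Thus $\langle s\rangle$ is a Sylow $r$-subgroup of $H$, conjugate to $A$. Raising $ghg^{-1}=zh$ to the power $e$ gives $gsg^{-1}=z^eh^e=s$, because $z$ is central and $z^p=1$. So $g$ and $h$ both lie in $C_H(s)$, which is conjugate to $C_H(A)$. An element $u\alpha$ with $u=(x,a,c)\in P$ and $\alpha\in A$ centralizes $A$ if and only if $\sigma(u)=u$, that is, $\zeta x=x$ and $\zeta^{1+p}a=a$. By Lemma~\ref{lem:arith}(ii) this means $u\in Z$. Hence $C_H(A)=Z\times A$ is abelian and $z=1$.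

If $h\in P$ and $g\notin P$, then $[h,g]=z^{-1}\in Z$, and the previous case with $g$ and $h$ exchanged gives $z=1$.
\end{proof}

The computation \eqref{eq:pentagon} holds in general. If $g,h\in P$ have first coordinates $x,y$ with $\omega(x,y)\ne0$, then $\prod_{k=0}^{r-1}[\sigma^k(g),\sigma^k(h)]=(0,0,r\,\omega(x,y))\neq1$, because $\zeta^{1+p}$ has order $r$ and so its powers sum to zero. Thus $Z\le H'$, and Lemma~\ref{lem:stem} does not apply to $H$.

\begin{proposition}\label{prop:G}
The group $Q=P_0\rtimes A$ is a Frobenius group with kernel the $p$-group $P_0$ and complement of order $r$, and every section of $G$ is monomial.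
\end{proposition}

\begin{proof}
Since $\zeta\ne1$ and $\zeta^{1+p}\neq1$, the automorphism $\sigma$ fixes only the identity of $P_0$. Every nonidentity element of $A$ generates $A$, so it has the same property. This is the first claim, and by Lemma~\ref{lem:frob} the group $B\rtimes A$ is monomial for every $A$-invariant subgroup $B\le P_0$.

By Lemma~\ref{lem:quot} it suffices to show that each subgroup $K\le G$ is monomial. If $r\nmid|K|$, then $K$ is a $p$-group and (F1) applies. Otherwise $K$ contains a Sylow $r$-subgroup of $G$, and after replacing $K$ by a conjugate we have $A\le K$. Write $G=(P_0\times Y)\rtimes A$, with $A$ acting trivially on $Y$, and let $R=K\cap(P_0\times Y)$. Then $R$ is $A$-invariant, and $K=RA$: if $k=v\alpha\in K$ with $v\in P_0\times Y$ and $\alpha\in A$, then $v=k\alpha^{-1}\in R$.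

A subgroup of $P_0\times Y$ need not be a product of subgroups of the factors; the action of $A$ forces $R$ to be one. Let $B$ be the projection of $R$ to $P_0$, an $A$-invariant subgroup. The map $\delta\colon B\to B$, $\delta(u)=u^{-1}\sigma(u)$, is injective: $\delta(u)=\delta(v)$ gives $vu^{-1}=\sigma(vu^{-1})$, so $u=v$. Hence $\delta$ is onto. For $(u,y)\in R$ the element $(u,y)^{-1}(\sigma(u),y)=(\delta(u),1)$ lies in $R$, so $B\times1\le R$. Therefore $R=B\times C$ with $C=R\cap Y$, and $K=(B\rtimes A)\times C$ is monomial by Lemma~\ref{lem:stem}.
\end{proof}

\begin{proposition}\label{prop:H}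
The group $L=E\rtimes A$ has a non-monomial irreducible character of degree $p^m$, and so does $H$.
\end{proposition}

\begin{proof}
Since $L=H/N$, the statement for $H$ follows from that for $L$ by Lemma~\ref{lem:quot}. Identify $Z$ with its image $\{(0,c)\}$ in $E$. Then $|E|=p^{2m+1}$, $E/Z\cong F$, and $[(x,c),(y,d)]=(0,\omega(x,y))$.

\emph{The character.} Let $\lambda\neq1$ be a linear character of $Z$; it is injective because $|Z|=p$. Let $\theta$ be an irreducible constituent of $\operatorname{Ind}_Z^E\lambda$, so that $\theta$ lies over $\lambda$. We claim that any $\theta\in\operatorname{Irr}(E)$ over $\lambda$ vanishes outside $Z$. Given $g\in E\setminus Z$, Lemma~\ref{lem:forms}(i) provides $h\in E$ with $1\neq[h,g]\in Z$. From $hgh^{-1}=[h,g]\,g$ we get $\theta(g)=\lambda([h,g])\,\theta(g)$, so $\theta(g)=0$. On $Z$ we have $\theta=\theta(1)\lambda$. The relation $\sum_{g\in E}|\theta(g)|^2=|E|$ becomes $\theta(1)^2p=p^{2m+1}$, so $\theta(1)=p^m$. All values of $\theta$ are now determined by $\lambda$, and they are unchanged by conjugation in $L$, since $Z$ is central in $L$. As $L/E\cong A$ is cyclic, (F3) gives $\chi\in\operatorname{Irr}(L)$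 extending $\theta$, with $\chi(1)=p^m$.

\emph{It is not monomial.} Suppose $\chi=\operatorname{Ind}_U^L\tau$ with $\tau$ linear. Then $|L:U|=p^m$, so $|U|=p^{m+1}r$, and after conjugating the pair $(U,\tau)$ we may assume that $U$ contains the Sylow $r$-subgroup $A$. Then $U_0=U\cap E$ is $A$-invariant, and $|U_0|=p^{m+1}$ because $U/U_0\cong UE/E=L/E$ has order $r$. The image $D$ of $U_0$ in $E/Z\cong F$ is an additive subgroup with $\zeta D\subseteq D$, so $D=0$ or $D=F$ by Lemma~\ref{lem:arith}(iii). If $D=0$, then $U_0\le Z$ and $|U_0|\le p<p^{m+1}$. If $D=F$, then $U_0$ contains two elements with nontrivial commutator in $Z$, so $Z\le U_0$ and $U_0=E$, of order $p^{2m+1}>p^{m+1}$. Both cases contradict $|U_0|=p^{m+1}$.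
\end{proof}

This completes the proof of Theorem~\ref{thm:main}.

\begin{remark}\label{rem:m1}
The hypothesis $m\ge2$ was used only to obtain Lemma~\ref{lem:arith}(ii), and the construction fails without it. Let $m=1$, so that $\zeta^{1+p}=1$. The groups are defined as before, and $L$ is still not monomial, because the proof of Proposition~\ref{prop:H} does not use Lemma~\ref{lem:arith}(ii). But now $\beta(x,y)=\operatorname{Tr}(\mu xy^p)$, so $(x,a)\mapsto(x,\operatorname{Tr}(\mu a))$ is a surjective homomorphism $P_0\to E$, and it commutes with $\sigma$, which fixes second coordinates on both sides. Hence $L$ is a quotient of $Q$, and $G$ is not monomial. For $p=2$ and $r=3$ we have $(x,c)^2=(0,\operatorname{Tr}(\mu x^3))=(0,\mu+\mu^2)=(0,1)$ for $x\ne0$ in $\mathbb F_4$, so $E$ is nonabelian of order $8$ with a single involution, $E\cong Q_8$, and $L$ is the group of Example~\ref{ex:Q8}.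
\end{remark}

\begin{thebibliography}{9}

\bibitem{Isaacs}
I.~M.~Isaacs, \emph{Character Theory of Finite Groups}.

\bibitem{Kayacan}
Sel\c{c}uk Kayacan, \emph{Recovering information about a finite group from its subrack lattice}, arXiv:2011.01289 (2020).

\end{thebibliography}
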